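\title{The random transposition walk on its giant component}

\begin{abstract}
Run the random transposition walk on $\mathfrak S_n$ for $t$ steps and let $C_t$ be the largest component of the graph formed by the transpositions used. N.~Berestycki conjectured that the restriction of the walk to $C_t$ is asymptotically uniform on $\mathfrak S_{C_t}$ as soon as $t\ge cn/2$ with $c>1$. We show that this fails for every $c>1$: when $2t/n\to c$, the number of fixed points in $C_t$ converges to a Poisson law of mean $\theta e^{-c(1-\theta)}<1$, where $1-\theta=e^{-c\theta}$, whereas a uniform permutation would give mean $1$. We then prove that, for $t\ge1$, the restriction is asymptotically uniform if and only if $t/n\to\infty$, with total variation distance at most $60(1+t/n)e^{-t/(15n)}$.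
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{The walk and its graph}

Let $[n]=\{1,\dots,n\}$. A \emph{step} is an ordered pair $(i,j)\in[n]^2$. It is \emph{idle} if $i=j$ and \emph{active} otherwise, and it acts through the permutation $(i\,j)$, which is the identity for an idle step. Let $(i_\ell,j_\ell)$, $\ell\ge1$, be independent uniform steps and put $\tau_\ell=(i_\ell\,j_\ell)$. Thus $\tau_\ell$ is the identity with probability $1/n$ and each given transposition with probability $2/n^2$. The \emph{random transposition walk} is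
\[
X_0=\operatorname{id},\qquad X_t=\tau_1\tau_2\cdots\tau_t ,
\]
where $(\sigma\pi)(v)=\sigma(\pi(v))$. Let $G_t$ be the graph on $[n]$ whose edges are the pairs $\{i_\ell,j_\ell\}$ of the active steps with $\ell\le t$, and let $C_t$ be its largest component; in case of a tie we take the component with the smallest vertex label. Each $\tau_\ell$ with $\ell\le t$ acts inside one component of $G_t$, so $X_t$ maps every component to itself. In particular it has a restriction $X_t|_{C_t}\in\mathfrak S_{C_t}$.

For probability measures $\mu,\nu$ on a finite or countable set $E$ we write $\|\mu-\nu\|=\frac12\sum_{x\in E}|\mu(x)-\nu(x)|$ for the total variation distance, and $\mathcal L(Y)$ denotes the law of a random variable $Y$. Let $\sigma$ be a random permutation that is uniform on $\mathfrak S_{C_t}$ conditionally on all the steps. The quantity studied in this paper is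
\[
D_n(t)=\big\|\mathcal L(C_t,X_t|_{C_t})-\mathcal L(C_t,\sigma)\big\| .
\]
It measures how well an observer who sees only the set $C_t$ and a permutation of it can tell the walk from a uniform permutation.

The graph is the visible obstruction to uniformity. At time $t\approx cn/2$ each vertex avoids all active steps with probability $(1-2(n-1)/n^2)^t\approx e^{-c}$, so $X_t$ has on average at least about $ne^{-c}$ fixed points, against one for a uniform element of $\mathfrak S_n$. Restricting to a component removes these vertices, but a component with few edges leaves the walk no freedom: if a component with $k$ vertices has received exactly $k-1$ active steps, then $X_t$ acts on it as a single $k$-cycle (Lemma~\ref{lem:tree}). For instance, at $t=1$ the step is active with probability $1-\frac1n$, and then $X_1|_{C_1}$ is the transposition while $\sigma$ is the identity half of the time, so $D_n(1)=\frac12(1-\frac1n)$. For $t\ge cn/2$ with $c>1$, however, $C_t$ contains a positive fraction of all vertices (Lemma~\ref{lem:ER}), and one may guess that on so large a component the graph imposes no further constraint. This is the content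 of the following conjecture of N.~Berestycki, stated in the paper of Jain and Sawhney~\cite{JS}.

\medskip
\noindent\textbf{Conjecture.} \emph{For every fixed $c>1$, $\ \sup_{t\ge cn/2}D_n(t)\to0$ as $n\to\infty$.}

\subsection{Results}

The conjecture is false for every $c>1$.

\begin{theorem}\label{thm:lower}
Let $n\ge3$, $t\ge1$ and $\delta=(1+\frac{2t}{n})(1-\frac2n)^t-n^{-t}$. If $\delta>0$, then $D_n(t)\ge\delta^2/4$. In particular, for every $c>1$ and $t=\lceil cn/2\rceil$,
\[
\liminf_{n\to\infty}D_n(t)\ \ge\ \tfrac14(1+c)^2e^{-2c}>0 .
\]
\end{theorem}

The statistic that detects the difference is the number $F_t$ of fixed points of $X_t|_{C_t}$, and its limit law can be found exactly. For $c>1$ let $\theta=\theta(c)\in(0,1)$ be the solution of $1-\theta=e^{-c\theta}$. It exists, is unique and depends continuously on $c$, because $-\log(1-\theta)/\theta=\sum_{k\ge0}\theta^k/(k+1)$ increases continuously from $1$ to $\infty$ on $(0,1)$.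

\begin{theorem}\label{thm:poisson}
Let $2t/n\to c\in(1,\infty)$. Then $F_t$ converges in law to $\operatorname{Poi}(\beta)$ with $\beta=\theta e^{-c(1-\theta)}<1$. Consequently
\[
\liminf_{n\to\infty}D_n(t)\ \ge\ \|\operatorname{Poi}(\beta)-\operatorname{Poi}(1)\|>0 .
\]
\end{theorem}

The correct condition is that the time be superlinear.

\begin{theorem}\label{thm:upper}
For all $n\ge3$ and $t\ge1$,
\[
D_n(t)\le 60\Big(1+\frac tn\Big)e^{-t/(15n)} .
\]
For any sequence $t(n)\ge1$, we have $D_n(t(n))\to0$ if and only if $t(n)/n\to\infty$.
\end{theorem}

The time $t=0$ is excluded because $C_0$ is a single vertex and $D_n(0)=0$.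

\subsection{Why the giant component has too few fixed points}\label{sec:heuristic}

The \emph{trajectory} of a vertex $v$ is the sequence $y_0=v$, $y_\ell=\tau_\ell(y_{\ell-1})$ for $1\le\ell\le t$. Since $y_t=\tau_t\cdots\tau_1(v)=X_t^{-1}(v)$, the vertex $v$ is fixed by $X_t$ exactly when its trajectory ends at $v$. From any position $x$, a step moves the trajectory to each given $x'\ne x$ with probability $2/n^2$. Hence the number $\xi_v$ of jumps is $\operatorname{Bin}(t,2(n-1)/n^2)$, and the successive positions form a simple random walk on the complete graph $K_n$, independent of the jump times. Let $u_j$ be the probability that this walk is back at its start after $j$ jumps: $u_0=1$ and $u_j=(1-u_{j-1})/(n-1)$, so $u_1=0$ and $nu_j\to1$ for each $j\ge2$. If $2t/n\to c$, then $\xi_v$ converges to $\operatorname{Poi}(c)$, and the expected number $nu_j\,\mathbb P(\xi_v=j)$ of fixed points with exactly $j$ jumps is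
\[
(1+o(1))\,ne^{-c}\quad(j=0),\qquad 0\quad(j=1),\qquad (1+o(1))\,e^{-c}\frac{c^j}{j!}\quad(j\ge2).
\]
The fixed points with $j=0$ are the isolated vertices of $G_t$, and they are not in the giant component. The weights $e^{-c}c^j/j!$ add up to $1$, the mean number of fixed points of a uniform permutation, only if $j=0$ and $j=1$ are included; the giant component misses both, and its mean number of fixed points falls short of $1$ by at least $(1+c)e^{-c}$ in the limit. This deficit is positive for every $c$ and disappears as $c\to\infty$, which is why $t/n\to\infty$ is the threshold to expect.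

Section~\ref{sec:lower} turns the deficit into Theorem~\ref{thm:lower}, and Section~\ref{sec:poisson} refines it to Theorem~\ref{thm:poisson} by deciding which fixed points with $j\ge2$ jumps belong to $C_t$. Section~\ref{sec:upper} proves the upper bound of Theorem~\ref{thm:upper}.

\section{Cycles, trees and total variation}\label{sec:tools}

For a finite set $A$ we write $U_A$ for the uniform measure on $\mathfrak S_A$ and $P_A$ for the law of $(i\,j)$ with $(i,j)$ uniform in $A^2$. For $A\subseteq[n]$, elements of $\mathfrak S_A$ are viewed as permutations of $[n]$ that fix $A^c$ pointwise. The number of $m$-cycles of $\pi$ is $\gamma_m(\pi)$, fixed points being $1$-cycles, and the \emph{type} of $\pi$ is the partition formed by its cycle lengths.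

\subsection{Multiplying by a transposition}

Let $i\ne j$ and $\pi'=\pi\,(i\,j)$. Then $\pi'(i)=\pi(j)$, $\pi'(j)=\pi(i)$, and $\pi'=\pi$ elsewhere. If $i$ and $j$ lie in different cycles of $\pi$, these two cycles \emph{merge} into the cycle $i\to\pi(j)\to\dots\to j\to\pi(i)\to\dots\to i$. If $j=\pi^d(i)$ in a cycle of length $L$, with $1\le d\le L-1$, the cycle \emph{splits} into the pieces $j\to\pi(i)\to\dots\to j$ of length $d$ and $i\to\pi(j)\to\dots\to i$ of length $L-d$. All other cycles are unchanged.

A component of $G_\ell$ with $k$ vertices is a \emph{tree} if exactly $k-1$ of the active steps up to time $\ell$ lie in it. (A repeated edge counts twice.)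

\begin{lemma}\label{lem:tree}
If a component $D$ of $G_\ell$ is a tree, then $X_\ell|_D$ is a single cycle on $D$.
\end{lemma}

\begin{proof}
Let $k=|D|$. The permutation $X_\ell|_D$ is the ordered product of the $k-1$ transpositions inside $D$. A connected multigraph with $k$ vertices and $k-1$ edges has no cycle, so each of these steps joins two vertices that are not connected by earlier steps, and which therefore lie in different cycles of the current permutation. Each step is thus a merge, and $k-1$ merges reduce $k$ cycles to one.
\end{proof}

\subsection{Total variation}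

We use the following facts.
\begin{itemize}
\item[(T1)] If $f$ takes values in $[0,b]$, then $|\mathbb Ef(Y)-\mathbb Ef(Y')|\le b\,\|\mathcal L(Y)-\mathcal L(Y')\|$.
\item[(T2)] If $\eta$ is independent of $Y$ and of $Y'$, then $\|\mathcal L(f(Y,\eta))-\mathcal L(f(Y',\eta))\|\le\|\mathcal L(Y)-\mathcal L(Y')\|$ for every function $f$.
\item[(T3)] $\|\mathcal L(\mathcal G,Y)-\mathcal L(\mathcal G,Y')\|=\mathbb E\,\|\mathcal L(Y\mid\mathcal G)-\mathcal L(Y'\mid\mathcal G)\|$.
\item[(T4)] Convexity: $\|\sum_kp_k\mu_k-\sum_kp_k\nu_k\|\le\sum_kp_k\|\mu_k-\nu_k\|$ for probability weights $p_k$.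
\item[(T5)] If $\mu(B)=p>0$, then $\|\mu(\cdot\mid B)-\mu\|=1-p$.
\item[(T6)] If $\mu,\nu$ on $\mathfrak S_A$ are invariant under conjugation, then $\|\mu-\nu\|$ equals the distance between the laws of the type under $\mu$ and under $\nu$, because $\mu-\nu$ is constant on each conjugacy class.
\end{itemize}

Finally, let $F^*$ be the number of fixed points of $\sigma$, and write $(x)_r=x(x-1)\cdots(x-r+1)$. A uniform permutation of $a\ge r$ points fixes $r$ given points with probability $1/(a)_r$, so
\begin{equation}\label{eq:unifmoments}
\mathbb E(F^*)_r=\mathbb P(|C_t|\ge r)\qquad(r\ge1).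
\end{equation}

\section{The deficit of fixed points}\label{sec:lower}

Call a vertex \emph{touched} if it belongs to an active step up to time $t$. The computation of Section~\ref{sec:heuristic} can be done exactly if one counts all touched fixed points, whether or not they lie in $C_t$.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Put $q=1-\frac2n>0$. The trajectory of $v$ is a Markov chain with transition matrix $qI+\frac2{n^2}\mathbf 1\mathbf 1^{\top}=q\,(I-\frac1n\mathbf 1\mathbf 1^{\top})+\frac1n\mathbf 1\mathbf 1^{\top}$. Since $\frac1n\mathbf 1\mathbf 1^{\top}$ is a projection, the $t$-th power is obtained by replacing $q$ with $q^t$ in the last expression, and $\mathbb P(X_t(v)=v)=\frac1n+(1-\frac1n)q^t$. The vertex $v$ is untouched with probability $(q+\frac2{n^2})^t$, and then it is fixed. Keeping two terms of the binomial expansion, the expected number of touched fixed points is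
\[
1+(n-1)q^t-n\Big(q+\frac2{n^2}\Big)^t\le1+(n-1)q^t-nq^t-\frac{2t}{n}q^{t-1}\le1-\Big(1+\frac{2t}n\Big)q^t .
\]
If $|C_t|\ge2$, every vertex of $C_t$ is touched. The event $|C_t|=1$ means that all steps are idle; it has probability $n^{-t}$, and on it $F_t=1$. Hence $\mathbb EF_t\le1-\delta$.

On the other hand $\mathbb EF^*=1$ and $\mathbb E(F^*)^2\le2$ by \eqref{eq:unifmoments}. A gap between means bounds the total variation only for bounded statistics, so we truncate at an integer level $b\ge1$. From $(x-b)_+\le x^2/(4b)$ we get $\mathbb E\min(F^*,b)\ge1-\frac1{2b}$, and (T1) gives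
\[
b\,D_n(t)\ge\mathbb E\min(F^*,b)-\mathbb E\min(F_t,b)\ge\delta-\frac1{2b}.
\]
Take $b=\lceil1/\delta\rceil<(1+\delta)/\delta$. Then $\frac1{2b}\le\frac\delta2$, so $D_n(t)\ge\frac{\delta}{2b}\ge\frac{\delta^2}{2(1+\delta)}$. Since $\delta\le(1+\frac{2t}n)e^{-2t/n}\le1$, this is at least $\delta^2/4$. For $t=\lceil cn/2\rceil$ we have $\delta\to(1+c)e^{-c}$.
\end{proof}

The same bound gives one half of the equivalence in Theorem~\ref{thm:upper}.

\begin{lemma}\label{lem:necessity}
If $t(n)\ge1$ and $t(n)/n\not\to\infty$, then $D_n(t(n))\not\to0$.
\end{lemma}

\begin{proof}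
There is $B$ with $t(n)\le Bn$ along a subsequence. Along it $\delta\ge(1-\frac2n)^{Bn}-\frac1n\to e^{-2B}>0$, so $\liminf D_n(t(n))\ge\frac14e^{-4B}$ along the subsequence.
\end{proof}

\section{The Poisson law of the fixed points}\label{sec:poisson}

Throughout this section $2t/n\to c>1$ and $\rho=1-\theta=e^{-c\theta}$. The hypothesis $c>1$, which played no role in Section~\ref{sec:lower}, enters through the existence of the giant component.

\subsection{The giant component}

Let $G(n',M)$ be a uniform random graph with $n'$ labeled vertices and $M$ edges. The Erd\H{o}s--R\'enyi theorem (\cite{ER}; see \cite[Ch.~5]{JLR}) states that for fixed $c>1$ the largest component of $G(n',\lfloor cn'/2\rfloor)$ has $(\theta(c)+o_P(1))n'$ vertices and the second largest has $o_P(n')$. Here $o_P(a_n)$ denotes a quantity whose ratio to $a_n$ tends to $0$ in probability. We need the theorem in the following form.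

\begin{lemma}\label{lem:ER}
Let $n'\to\infty$, let $M$ be random with $2M/n'\to c$ in probability, and given $M$ let $G'$ be the graph formed by the active ones among $M$ independent uniform steps on $n'$ vertices. Then the largest component of $G'$ has $(\theta+o_P(1))n'$ vertices and the second largest has $o_P(n')$.
\end{lemma}

\begin{proof}
Let $M'$ be the number of distinct edges of $G'$. The probability that $G'$ has a given edge set depends only on the size of that set, so given $M'$ the graph $G'$ is distributed as $G(n',M')$. The difference $M-M'$ counts idle steps and repetitions, so $\mathbb E[M-M'\mid M]\le M/n'+M^2/n'^2$, and $2M'/n'\to c$ in probability. Fix $\epsilon>0$ and choose $\eta>0$ with $c-\eta>1$ and $\theta(c+\eta)-\theta(c-\eta)<\epsilon/2$. Let $G^\pm$ be distributed as $G(n',\lfloor(c\pm\eta)n'/2\rfloor)$. With probability $1-o(1)$ the number $M'$ lies between the two edge counts, and then we can couple $G^-\subseteq G'\subseteq G^+$. The size of the largest component is monotone in the graph, so for $G'$ it lies within $(\epsilon/2+o_P(1))n'$ of $\theta n'$. The number of vertices in components of size at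 least $\epsilon n'$ is also monotone, and for $G^+$ it is at most $(\theta(c+\eta)+o_P(1))n'$. If the second component of $G'$ had $\epsilon n'$ vertices or more, this number for $G'$ would be at least $(\theta(c-\eta)+\epsilon-o_P(1))n'$, which is larger; so this event has probability $o(1)$.
\end{proof}

\subsection{Circuits}

A fixed point with $j\ge2$ jumps typically visits $j$ distinct vertices. A \emph{circuit} of length $j\ge2$ is a datum $\omega=(x_0,\dots,x_{j-1};s_1,\dots,s_j)$ of distinct vertices and times $1\le s_1<\dots<s_j\le t$. With $x_j=x_0$, let $I_\omega$ be the indicator that the trajectory of $x_0$ jumps exactly at the times $s_1,\dots,s_j$, the jump at time $s_k$ leading from $x_{k-1}$ to $x_k$. We say that $\omega$ \emph{prescribes} the endpoints $\{x_{k-1},x_k\}$ for step $s_k$, and we call $x_0$ its \emph{base}. If $I_\omega=1$, all vertices of $\omega$ lie in one component of $G_t$.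

The question is with what probability a circuit that occurs is attached to the giant component. The conditioning matters: the event $I_\omega=1$ forbids some edges at the vertices of $\omega$.

\begin{example}\label{ex:two}
Let $\omega=(x_0,x_1;s_1,s_2)$. The event $I_\omega=1$ says that steps $s_1$ and $s_2$ have endpoints $\{x_0,x_1\}$, that no active step touches $x_0$ before $s_1$ or after $s_2$, and that none touches $x_1$ between $s_1$ and $s_2$. At each other time exactly one of the two vertices is free to receive an edge, which it does with probability about $2/n$. So the pair $\{x_0,x_1\}$ sends about $\operatorname{Poi}(c)$ edges to the rest of the graph, as a single vertex would. Each edge lands in the giant component with probability about $\theta$, and the pair is attached with probability about $1-e^{-c\theta}=1-\rho$. For a circuit of length $j$ there are $j-1$ free vertices at each time, and the probability becomes $1-\rho^{j-1}$.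
\end{example}

Combining the example with the weights of Section~\ref{sec:heuristic}, we set, for $J\ge2$,
\[
F^J=\sum_{\omega\ \text{of length}\ \le J}I_\omega\,\mathbf 1[\text{base of }\omega\in C_t],\qquad \beta_J=\sum_{j=2}^Je^{-c}\frac{c^j}{j!}\big(1-\rho^{\,j-1}\big).
\]
Each vertex is the base of at most one circuit with $I_\omega=1$, so $F^J$ counts the fixed points in $C_t$ whose trajectory makes $j\in[2,J]$ jumps and visits $j$ distinct vertices. Using $e^{-c+c\rho}=e^{-c\theta}=\rho$,
\begin{equation}\label{eq:beta}
\lim_{J\to\infty}\beta_J=1-e^{-c}-ce^{-c}-\frac{e^{-c}}{\rho}\big(e^{c\rho}-1-c\rho\big)=e^{-c}\Big(\frac1\rho-1\Big)=\theta e^{-c(1-\theta)}=\beta .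
\end{equation}

\begin{lemma}\label{lem:truncate}
$F^J\le F_t$ and $\limsup_n\mathbb E(F_t-F^J)\le\mathbb P(\operatorname{Poi}(c)>J)$.
\end{lemma}

\begin{proof}
A vertex is touched if and only if $\xi_v\ge1$, since its trajectory stays at $v$ until the first active step containing $v$. A fixed point in $C_t$ that is not counted by $F^J$ is therefore untouched (possible only if $|C_t|=1$, which has probability $n^{-t}$), or has more than $J$ jumps, or has $j\ge2$ jumps with a repetition among the first $j$ positions. Given $\xi_v=j\ge1$ and the first $j$ positions, the last jump returns to $v$ with probability at most $\frac1{n-1}$, and a repetition among the first $j$ positions has probability at most $j^2/(n-1)$. Summing over $v$,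
\[
\mathbb E(F_t-F^J)\le n^{-t}+\frac n{n-1}\mathbb P(\xi_1>J)+\frac{n\,\mathbb E\xi_1^2}{(n-1)^2}.
\]
Here $\mathbb E\xi_1^2$ is bounded and $\xi_1$ converges in law to $\operatorname{Poi}(c)$.
\end{proof}

\begin{proposition}\label{prop:moments}
For all $J\ge2$ and $r\ge1$, $\ \mathbb E(F^J)_r\to\beta_J^{\,r}$.
\end{proposition}

\begin{proof}
The factorial moment $\mathbb E(F^J)_r$ is the sum, over ordered $r$-tuples of distinct circuits $\omega_1,\dots,\omega_r$ of length at most $J$, of the probability that all of them occur and have their bases in $C_t$. We only consider tuples that occur with positive probability; for these, each time that appears has one prescribed pair of endpoints. Implied constants depend on $c,r,J$.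

\medskip\noindent\emph{Tuples in which two circuits share a vertex.} Form the multigraph whose edges are the prescribed steps, labeled by their times, and let it have $\mathsf V$ vertices and $\mathsf E$ edges, with $\mathsf V,\mathsf E\le rJ$. Once the vertex set and the set of times are chosen there are $O(1)$ tuples, and each occurs with probability at most $(2/n^2)^{\mathsf E}$. So the tuples with given $(\mathsf V,\mathsf E)$ contribute $O(n^{\mathsf V}t^{\mathsf E}n^{-2\mathsf E})=O(n^{\mathsf V-\mathsf E})$. Each circuit traces a cycle of the multigraph (a double edge if its length is $2$), so every component contains a cycle and has at least as many edges as vertices. If $\mathsf E>\mathsf V$, the contribution is $O(1/n)$. If $\mathsf E=\mathsf V$, each component contains exactly one cycle, so two distinct circuits $\omega,\omega'$ that share a vertex trace the same cycle with the same times $s_1<\dots<s_j$. For $j\ge3$ this cycle determines the circuit: the base $x_0$ is the unique common vertex of the edges labeled $s_1$ and $s_j$, and $x_k$ is the endpoint of edge $s_k$ other than $x_{k-1}$. Hence $j=2$, $\omega=(x_0,x_1;s_1,s_2)$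 and $\omega'=(x_1,x_0;s_1,s_2)$. If both occur, then at every other time the two trajectories occupy $x_0$ and $x_1$ and neither jumps, so $\{x_0,x_1\}$ is a component of $G_t$. Having the bases in $C_t$ forces $|C_t|=2$, and then $(F^J)_r\le2$. These tuples contribute at most $2\,\mathbb P(|C_t|=2)$, which tends to $0$ by Lemma~\ref{lem:ER}.

\medskip\noindent\emph{Vertex-disjoint tuples: probability of occurrence.} Fix lengths $j_1,\dots,j_r\in[2,J]$ and put $m=\sum_ij_i$. Disjoint circuits prescribe different pairs, so they use $m$ distinct times; the other $t-m$ times are called \emph{free}. Let $V_0$ be the set of the $m$ vertices, and for a free time $\ell$ let $O_\ell\subseteq V_0$ be the set of the $r$ positions that the circuits assign to the trajectories at time $\ell$. A prescribed step of one circuit does not meet the other circuits. So all circuits occur if and only if the $m$ prescribed steps have the prescribed endpoints and each free step $\ell$ lies in the set $\mathcal A_\ell$ of steps that are idle or avoid $O_\ell$. The size $|\mathcal A_\ell|=n^2-2r(n-r)-r(r-1)=:\mathsf a$ does not depend on $\ell$, and the probability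 of the event is $(2/n^2)^m(\mathsf a/n^2)^{t-m}=(1+o(1))(2/n^2)^me^{-rc}$. There are $(n)_m\,(t)_m/\prod_ij_i!$ such tuples, so
\begin{equation}\label{eq:occur}
\sum\mathbb P\Big(\prod_iI_{\omega_i}=1\Big)\longrightarrow\prod_{i=1}^re^{-c}\frac{c^{j_i}}{j_i!}.
\end{equation}

\medskip\noindent\emph{Vertex-disjoint tuples: attachment to the giant component.} Condition on $\prod_iI_{\omega_i}=1$. The free steps are then independent, step $\ell$ being uniform on $\mathcal A_\ell$. Put $V_1=[n]\setminus V_0$ and sort the free steps into categories:
\begin{itemize}
\item \emph{outer}: both endpoints in $V_1$, with probability $(n-m)^2/\mathsf a$;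
\item \emph{link of $\omega_i$}: one endpoint among the $j_i-1$ vertices of $\omega_i$ not in $O_\ell$ and the other in $V_1$, with probability $p_i=2(j_i-1)(n-m)/\mathsf a$;
\item \emph{inner}: both endpoints in $V_0$, with probability at most $m^2/\mathsf a$.
\end{itemize}
These probabilities depend only on $j_1,\dots,j_r$. Given the categories of all free steps, the outer steps are independent and uniform on $V_1^2$, and the $V_1$-endpoints of the links are independent, uniform on $V_1$ and independent of the outer steps. All estimates below concern only these objects, so they are uniform over the tuples.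

With probability $1-O(1/n)$ there is no inner step. Let $B_i$ be the number of links of $\omega_i$ and $B=\sum_iB_i$. Since $(t-m)p_i\to(j_i-1)c$, we have $\mathbb EB=O(1)$ and, for $z_i\in[0,1]$,
\begin{equation}\label{eq:links}
\mathbb E\prod_iz_i^{B_i}=\Big(1-\sum_ip_i(1-z_i)\Big)^{t-m}\longrightarrow\prod_ie^{-(j_i-1)c(1-z_i)} .
\end{equation}
All but a bounded expected number of the steps are outer, so Lemma~\ref{lem:ER} applies to the graph $G'$ that they form on $V_1$: its largest component $C'$ has density $\theta'=|C'|/(n-m)\to\theta$ in probability, and its second largest has size $L'=o_P(n)$. Given the categories and $G'$, every circuit has a link into $C'$ with probability $\prod_i(1-(1-\theta')^{B_i})$. This differs from $\prod_i(1-\rho^{B_i})$ by at most $\min(1,B|\theta'-\theta|)$, which tends to $0$ in mean. Expanding the last product and applying \eqref{eq:links} with $z_i\in\{1,\rho\}$,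
\[
\mathbb P(\text{every circuit has a link into }C')\longrightarrow\prod_i\big(1-e^{-(j_i-1)c\theta}\big)=\prod_i\big(1-\rho^{\,j_i-1}\big).
\]
It remains to see that, with probability $1-o(1)$, the circuits contained in $C_t$ are exactly those with a link into $C'$. A component of $G_t$ that does not contain $C'$ has at most $m+L'+BL'=o_P(n)$ vertices, while $|C'|$ is of order $n$; so $C_t\supseteq C'$ with probability $1-o(1)$, and a circuit with a link into $C'$ lies in $C_t$. A circuit without such a link could still reach $C'$ through another circuit. This requires an inner step, or two links that end in the same component of $G'$ other than $C'$; given $B$ and $G'$, the latter has probability at most $B^2L'/(n-m)=o_P(1)$. Outside these events the component of such a circuit consists of the circuit and the components of $G'$ hit by its links, so it does not contain $C'$.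

Together with \eqref{eq:occur}, the disjoint tuples of lengths $j_1,\dots,j_r$ contribute $\prod_ie^{-c}\frac{c^{j_i}}{j_i!}(1-\rho^{j_i-1})$ in the limit. Summing over the finitely many choices of lengths gives $\beta_J^{\,r}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:poisson}]
Recall the method of moments: if nonnegative integer variables $Y_n$ satisfy $\mathbb E(Y_n)_r\to b^r$ for every $r\ge1$, then $Y_n$ converges in law to $\operatorname{Poi}(b)$. By Proposition~\ref{prop:moments}, $F^J$ converges to $\operatorname{Poi}(\beta_J)$. For each $k$ we have $|\mathbb P(F_t=k)-\mathbb P(F^J=k)|\le\mathbb E(F_t-F^J)$, so Lemma~\ref{lem:truncate} and \eqref{eq:beta} give, as $J\to\infty$, the convergence of $F_t$ to $\operatorname{Poi}(\beta)$. By Lemma~\ref{lem:ER}, $|C_t|\to\infty$ in probability, so \eqref{eq:unifmoments} shows that $F^*$ converges to $\operatorname{Poi}(1)$. For every finite set $S$ of integers, $D_n(t)\ge|\mathbb P(F_t\in S)-\mathbb P(F^*\in S)|$ by (T1). Taking the limit and then the supremum over $S$ gives $\liminf D_n(t)\ge\|\operatorname{Poi}(\beta)-\operatorname{Poi}(1)\|$, and this is at least $e^{-\beta}-e^{-1}>0$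 because $\beta<\theta<1$.
\end{proof}

\section{The upper bound}\label{sec:upper}

Put $u=t/n$. If $u<24$, the bound in Theorem~\ref{thm:upper} exceeds $60e^{-24/15}>1$. So let $t\ge24n$, and set
\[
s=\lfloor t/2\rfloor\ge12n,\qquad A=C_s,\qquad a=|A|,\qquad\varepsilon=e^{-s/(2n)},\qquad H=\{a\ge2n/3\}.
\]
The proof gives different roles to the two halves of the time interval. The first half produces a set $A$ that is almost all of $[n]$ (Section~\ref{sec:small}) and a permutation $X_s|_A$ with few short cycles (Section~\ref{sec:short}). In the second half most steps fall inside $A$. A transposition walk on $\mathfrak S_A$ started from a random conjugate of a permutation with few short cycles mixes once the number of steps is large compared with $a$ (Section~\ref{sec:fourier}); to use this, the steps inside $A$ must be disentangled from the others, with which they do not commute (Section~\ref{sec:commute}). The outcome is that $X_s|_A$ may be replaced by a uniform permutation of $A$. Finally, the giant component keeps growing after time $s$, and we bound the loss of uniformity at each attachment of a small component (Section~\ref{sec:attach}).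

\subsection{Small components}\label{sec:small}

Call a component \emph{small} if it has at most $n/2$ vertices. Let $L_1$ be the number of small components of $G_s$ that are not trees, and let $L_2$ be the number of active steps $\ell\in(s,t]$ whose endpoints lie in the same small component of $G_{\ell-1}$. Together $L_1$ and $L_2$ account for all the ways in which a small component can fail to be a tree after time $s$.

\begin{lemma}\label{lem:small}
We have
\[
\mathbb P(H^c)\le18\varepsilon,\qquad\mathbb E\Big[\frac{n-a}a;H\Big]\le9\varepsilon,\qquad\mathbb EL_1\le\frac{2es}n\,\varepsilon,\qquad\mathbb EL_2\le24\varepsilon .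
\]
\end{lemma}

\begin{proof}
Let $\ell\ge12n$, $\kappa=2\ell/n\ge24$ and $x=e\kappa e^{-\kappa/4}$. The function $\kappa e^{-\kappa/4}$ decreases for $\kappa\ge4$, so $x\le24e^{-5}\le\frac12$ and $\sum_{k\ge1}x^k\le2x$. Let $1\le k\le n/2$. If a $k$-set is a component of $G_\ell$, then one of the $k^{k-2}$ labeled trees on it has its edges realized by $k-1$ distinct steps, and none of the other $\ell-k+1\ge\ell/2$ steps has exactly one endpoint in the set. A step has exactly one endpoint in the set with probability $2k(n-k)/n^2\ge k/n$. With $\binom nk\le(en/k)^k$, the expected number of components of size $k$ is at most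
\begin{equation}\label{eq:comp}
\binom nkk^{k-2}\Big(\frac{2\ell}{n^2}\Big)^{k-1}e^{-k\ell/(2n)}\le\frac n{\kappa k^2}\,x^k .
\end{equation}
Multiplying by $k^2$ and summing over $k$,
\begin{equation}\label{eq:squares}
\mathbb E\sum_{D\ \text{small component of}\ G_\ell}|D|^2\le\frac{2nx}\kappa=2en\,e^{-\kappa/4}\le6n\,e^{-\ell/(2n)} .
\end{equation}
Let $R$ be the number of vertices in small components of $G_s$; then $\mathbb ER\le6n\varepsilon$ by \eqref{eq:squares}. At most one component is not small, so $H=\{R\le n/3\}$ and $n-a=R$ on $H$. Markov's inequality gives the first bound, and $\mathbb E[R/a;H]\le\frac3{2n}\mathbb ER$ gives the second.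

A component of $G_s$ of size $k$ that is not a tree contains, besides the $k-1$ steps of a spanning tree, one more step. There are at most $s$ choices for it, it falls inside the set with probability $k^2/n^2$, and $s-k\ge s/2$ steps remain that must not cross. So the count \eqref{eq:comp} with $\ell=s$, $\kappa=2s/n$ is multiplied by $sk^2/n^2$, and $\mathbb EL_1\le\frac s{\kappa n}\sum_kx^k\le x=\frac{2es}n\varepsilon$.

Given $G_\ell$, step $\ell+1$ falls inside a small component with probability $\sum_D|D|^2/n^2$. By \eqref{eq:squares} and $1-e^{-y}\ge y/2$ for $y\in[0,1]$,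
\[
\mathbb EL_2\le\sum_{\ell\ge s}\frac6ne^{-\ell/(2n)}=\frac{6\varepsilon}{n(1-e^{-1/(2n)})}\le24\varepsilon.\qedhere
\]
\end{proof}

\subsection{Short cycles inside the giant component}\label{sec:short}

The permutation $X_s$ may have many short cycles: every isolated vertex is one. But a short cycle inside the giant component is a proper subset of its component, and such a cycle can only be created by a split, which rarely produces a short piece.

\begin{lemma}\label{lem:short}
For every real $K\ge1$,
\[
\mathbb P\big(\gamma_m(X_s|_A)>Km^3\ \text{for some }m\big)\le\frac{4s}{nK}.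
\]
\end{lemma}

\begin{proof}
Fix $m$. Call a cycle of $X_\ell$ \emph{bad} if it has length at most $m$ and its support is not a component of $G_\ell$, that is, is a proper subset of one. Let $Q_m$ be the number of pieces of length at most $m$ produced by splits up to time $s$. We claim that $X_s$ has at most $Q_m$ bad cycles. There are none at time $0$, and idle steps change nothing. A cycle that contains neither endpoint of an active step keeps its status: if its support is a component, it remains one, and if it is a proper subset of a component, it remains so because components only grow. If the step merges two cycles into a bad cycle, then the two supports were not both components, since otherwise their union would be a component; the one that was not a component has length less than $m$, so it was bad, and the number of bad cycles does not increase. If the step splits a cycle, the number increases by at most the number of pieces of length at most $m$. This proves the claim.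

Given $X_{\ell-1}$ and $i_\ell$, with $i_\ell$ in a cycle of length $L$, the values of $j_\ell$ that cause a split correspond to $d\in\{1,\dots,L-1\}$ and give pieces of lengths $d$ and $L-d$. The total number of pieces of length at most $m$ over all these values is at most $2m$. Hence $\mathbb EQ_m\le2ms/n$. An $m$-cycle of $X_s|_A$ is either bad or has support $A$, in which case it is the only cycle. So $\gamma_m(X_s|_A)\le\max(1,Q_m)$, and since $Km^3\ge1$, Markov's inequality bounds the probability by $\sum_m\frac{2ms}{nKm^3}=\frac{\pi^2}3\frac s{nK}\le\frac{4s}{nK}$.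
\end{proof}

The exponent $3$ serves only to make $\sum_mm/m^3$ converge. The next result tolerates it because a power of $m$ is at most exponential in $m$.

\subsection{Mixing from a permutation with few short cycles}\label{sec:fourier}

In this section $a\ge2$ is an integer, $P_a=P_{[a]}$ and $U_a=U_{[a]}$. The convolution $\mu*\nu$ is the law of the product of independent permutations with laws $\mu$ and $\nu$.

\begin{proposition}\label{prop:fourier}
Let $K\ge1$, let $\pi_0\in\mathfrak S_a$ satisfy $\gamma_m(\pi_0)\le Km^3$ for all $m$, and let $\mu_0$ be the uniform measure on the conjugacy class of $\pi_0$. Then for all $N\ge0$,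
\[
\|\mu_0*P_a^{*N}-U_a\|\le51\,K^{3/2}e^{-N/a}.
\]
\end{proposition}

\paragraph{The upper bound lemma.} The irreducible characters $\chi_\lambda$ of $\mathfrak S_a$ are indexed by partitions $\lambda\vdash a$; they are real, have degrees $d_\lambda=\chi_\lambda(\operatorname{id})$, and form an orthonormal basis of the class functions. The partition $(a)$ gives the trivial character, and the transposed partition $\lambda'$ gives $\chi_{\lambda'}=\operatorname{sgn}\cdot\chi_\lambda$. For a conjugation invariant probability measure $\mu$ put $\mu(\chi)=\sum_g\mu(g)\chi(g)$. The Cauchy--Schwarz inequality and Parseval's identity give the Diaconis--Shahshahani upper bound lemma for class functions,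
\[
4\|\mu-U_a\|^2\le a!\sum_g\big(\mu(g)-1/a!\big)^2=\sum_{\lambda\ne(a)}\mu(\chi_\lambda)^2 .
\]
By Schur's lemma $\mu$ acts on the representation $\lambda$ as the scalar $\mu(\chi_\lambda)/d_\lambda$, and these scalars multiply under convolution. Frobenius' formula states that $\chi_\lambda(\tau)/d_\lambda=\operatorname{ct}(\lambda)/\binom a2$ for a transposition $\tau$, where $\operatorname{ct}(\lambda)$ is the sum of the contents $k-i$ over the cells $(i,k)$, $1\le k\le\lambda_i$, of the diagram. Therefore
\begin{equation}\label{eq:DS}
4\|\mu_0*P_a^{*N}-U_a\|^2\le\sum_{\lambda\ne(a)}\chi_\lambda(\pi_0)^2r_\lambda^{2N},\qquad r_\lambda=\frac1a+\frac{2\operatorname{ct}(\lambda)}{a^2}.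
\end{equation}

\begin{example}\label{ex:standard}
For $\lambda=(a-1,1)$ we have $\operatorname{ct}(\lambda)=\binom{a-1}2-1$, so $r_\lambda=1-\frac2a$, and $\chi_\lambda(\pi_0)=\gamma_1(\pi_0)-1$ (this is the case $j=1$ of \eqref{eq:JTchar} below). If $\pi_0$ is the identity, the term in \eqref{eq:DS} is $(a-1)^2(1-\frac2a)^{2N}$, which is small only for $N$ of order $a\log a$. If $\gamma_1(\pi_0)\le K$, it is at most $K^2e^{-4N/a}$, which is small as soon as $N/a$ is large in terms of $K$. The proof extends this to all $\lambda$: when the first row has length $a-j$, the eigenvalue contributes $e^{-2Nj/a}$, and we show that the squared characters add up to at most $4(640K^3)^j$, with no dependence on $a$.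
\end{example}

\paragraph{Symmetric functions.} We recall what is needed about the ring of symmetric functions, with its complete, elementary, power sum and Schur functions $h_k,e_k,p_\alpha,s_\lambda$. For a partition $\alpha$ with $\gamma_m(\alpha)$ parts equal to $m$ let $z_\alpha=\prod_mm^{\gamma_m(\alpha)}\gamma_m(\alpha)!$; the number $1/z_\alpha$ is the probability that a uniform permutation of $|\alpha|$ points has type $\alpha$, so $\sum_{\alpha\vdash k}z_\alpha^{-1}=1$. The Hall inner product is defined by $\langle p_\alpha,p_{\alpha'}\rangle=z_\alpha\mathbf 1[\alpha=\alpha']$. For a permutation $\pi$ we write $p_\pi,z_\pi$ for the quantities attached to its type. Then: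
\begin{itemize}
\item the $s_\lambda$ form an orthonormal basis, $\chi_\lambda(\pi)=\langle s_\lambda,p_\pi\rangle$, and $s_{(1^i)}=e_i$;
\item $h_k=\sum_{\alpha\vdash k}z_\alpha^{-1}p_\alpha$ and $e_k=\sum_{\alpha\vdash k}\pm z_\alpha^{-1}p_\alpha$;
\item the skew Schur function $s_{\nu/\mu}$ is defined by $\langle s_{\nu/\mu},f\rangle=\langle s_\nu,s_\mu f\rangle$, and if $\nu,\mu$ have at most $p$ parts, the Jacobi--Trudi identity $s_{\nu/\mu}=\det(h_{\nu_i-\mu_k-i+k})_{1\le i,k\le p}$ holds, with $h_0=1$ and $h_k=0$ for $k<0$.
\end{itemize}
We have $p_\alpha p_{\alpha'}=p_{\alpha\cup\alpha'}$, where $\alpha\cup\alpha'$ collects the parts of both, and from the definition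
\begin{equation}\label{eq:z}
z_{\alpha\cup\alpha'}=z_\alpha z_{\alpha'}\prod_m\binom{\gamma_m(\alpha)+\gamma_m(\alpha')}{\gamma_m(\alpha)} .
\end{equation}
Let $f$ be homogeneous of degree $k\le a$. Expanding $f=\sum_{\alpha'\vdash k}\langle f,p_{\alpha'}\rangle z_{\alpha'}^{-1}p_{\alpha'}$ and $h_{a-k}$ in power sums, $\langle h_{a-k}f,p_{\pi_0}\rangle$ is the sum of $\langle f,p_{\alpha'}\rangle\,z_{\alpha\cup\alpha'}/(z_\alpha z_{\alpha'})$ over the pairs with $|\alpha'|=k$ and $\alpha\cup\alpha'$ equal to the type of $\pi_0$. By \eqref{eq:z} the ratio is the number of ways to choose cycles of $\pi_0$ with lengths $\alpha'$. Hence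
\begin{equation}\label{eq:induce}
\langle h_{a-k}f,p_{\pi_0}\rangle=\sum_{B}\langle f,p_{\pi_0|_B}\rangle,\qquad B\ \text{ranging over the $\pi_0$-invariant sets with}\ |B|=k .
\end{equation}

\begin{lemma}\label{lem:Sj}
Under the hypothesis of Proposition~\ref{prop:fourier}, $S_j=\sum_{\lambda\vdash a,\ \lambda_1=a-j}\chi_\lambda(\pi_0)^2$ satisfies $S_0=1$ and $S_j\le4(640K^3)^j$ for $j\ge1$.
\end{lemma}

\begin{proof}
The idea is to remove the long first row, which reduces $\chi_\lambda(\pi_0)$ to characters of size at most $j$ evaluated on small invariant sets; the hypothesis limits the number of such sets. Let $\lambda=(a-j,\nu)$ with $\nu\vdash j$, and expand the $(j+1)\times(j+1)$ Jacobi--Trudi determinant of $s_\lambda$ along its first row, whose entries are $h_{a-j+i}$, $0\le i\le j$. The minor of $h_{a-j+i}$ has entries $h_{\nu_{i'}-i'+k'}$ with $1\le i'\le j$ and $k'\in\{0,\dots,j\}\setminus\{i\}$. The $k$-th of these values $k'$ is $k-1$ for $k\le i$ and $k$ for $k>i$, that is, $k-\mu_k$ with $\mu=(1^i)$. So the minor is $s_{\nu/(1^i)}$, of degree $j-i$, and $s_\lambda=\sum_{i=0}^j(-1)^ih_{a-j+i}\,s_{\nu/(1^i)}$. By \eqref{eq:induce}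 and the definition of skew Schur functions,
\begin{equation}\label{eq:JTchar}
\chi_\lambda(\pi_0)=\sum_{B}(-1)^{j-|B|}\big\langle s_\nu,\,e_{j-|B|}\,p_{\pi_0|_B}\big\rangle,
\end{equation}
where $B$ ranges over the $\pi_0$-invariant sets with $|B|\le j$. Let $\mathcal N_j$ be their number. Apply the Cauchy--Schwarz inequality to \eqref{eq:JTchar}, sum over all $\nu\vdash j$, and use that the $s_\nu$ are an orthonormal basis in degree $j$:
\[
S_j\le\mathcal N_j\sum_B\big\|e_{j-|B|}\,p_{\pi_0|_B}\big\|_2^2,
\]
where $\|f\|_2^2=\langle f,f\rangle$. Let $\alpha'$ be the type of $\pi_0|_B$ and $i=j-|B|$. In \eqref{eq:z} the product of binomial coefficients is at most $2$ to the number of parts of $\alpha\cup\alpha'$, which is at most $j$ for $\alpha\vdash i$. Therefore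
\[
\|e_ip_{\alpha'}\|_2^2=\sum_{\alpha\vdash i}z_\alpha^{-2}z_{\alpha\cup\alpha'}\le2^jz_{\alpha'}\sum_{\alpha\vdash i}z_\alpha^{-1}=2^jz_{\alpha'} .
\]
Now the hypothesis enters, twice. Let $b_m=\gamma_m(\alpha')\le Km^3$, so that $\sum_mb_m\le\sum_mmb_m=|B|$, and recall $m\le e^{m/e}$. First,
\[
z_{\alpha'}\le\prod_m(mb_m)^{b_m}\le\prod_m(Km^4)^{b_m}\le(e^{4/e}K)^{|B|}\le(5K)^j .
\]
Second, the number of invariant sets of size $k$ with given counts $(b_m)$ is $\prod_m\binom{\gamma_m(\pi_0)}{b_m}\le\prod_m(Km^3)^{b_m}\le(e^{3/e}K)^k\le(4K)^k$. The count vectors are the partitions of $k$, of which there are at most $2^k$. So $\mathcal N_j\le\sum_{k\le j}(8K)^k\le2(8K)^j$, and $S_j\le\mathcal N_j^2\,2^j(5K)^j\le4(640K^3)^j$.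
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:fourier}]
Summing contents row by row, $2\operatorname{ct}(\lambda)=\sum_i\lambda_i(\lambda_i+1-2i)\le(\lambda_1-1)a$, so $r_\lambda\le\lambda_1/a$. Since $\operatorname{ct}(\lambda)=-\operatorname{ct}(\lambda')$, also $r_\lambda\ge(2-\lambda_1')/a$. If $r_\lambda\ge0$ and $\lambda_1=a-j$, where $j\ge1$ as $\lambda\ne(a)$, then $|r_\lambda|\le e^{-j/a}$. If $r_\lambda<0$ and $\lambda'_1=a-j$, $j\ge0$, then $|r_\lambda|\le1-\frac{j+2}a\le e^{-(j+2)/a}$. (For the sign character $j=0$ and $r_\lambda=-1+\frac2a$; the gain $\frac2a$ is due to the idle steps, without which the parity would never mix.) Because $\chi_{\lambda'}^2=\chi_\lambda^2$, the sum of $\chi_\lambda(\pi_0)^2$ over $\lambda_1'=a-j$ is also $S_j$. With $y=e^{-2N/a}$, \eqref{eq:DS} is at most $\sum_{j\ge1}S_jy^j+y^2\sum_{j\ge0}S_jy^j$. Let $x=640K^3y$. If $x\le\frac12$, Lemma~\ref{lem:Sj} gives $\sum_{j\ge1}S_jy^j\le8x\le4$, so the total is at most $8x+5y^2\le13x$, and the distance is at most $2\sqrt x$. If $x>\frac12$, then $2\sqrt x>1$ and the same bound is trivial. Finally $2\sqrt x=2\sqrt{640}\,K^{3/2}e^{-N/a}$ and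 $2\sqrt{640}<51$.
\end{proof}

\subsection{Separating the steps inside $A$ from the others}\label{sec:commute}

We return to the walk. Let $\Pi_\ell$ be the partition of $[n]$ into the components of $G_\ell$; the set $C_\ell$ is a function of $\Pi_\ell$. Put
\[
\mathcal G_\ell=(C_\ell,\Pi_\ell,X_\ell|_{C_\ell^c}),
\]
which describes the components and the permutation outside the largest one. Let $Z$ be uniform on $\mathfrak S_A$ conditionally on all the steps, and define the \emph{refreshed walk}
\[
X^\circ_\ell=Z\,X_s|_{A^c}\,\tau_{s+1}\cdots\tau_\ell\qquad(s\le\ell\le t),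
\]
which uses the same steps but starts from a uniform permutation on $A$. It also maps each block of $\Pi_\ell$ to itself.

\begin{proposition}\label{prop:refresh}
For every $K\ge1$,
\[
\mathbb P(H)\,\big\|\mathcal L(C_t,X_t|_{C_t}\mid H)-\mathcal L(C_t,X^\circ_t|_{C_t}\mid H)\big\|\le\frac{4s}{nK}+51K^{3/2}e^{-(t-s)/(3n)} .
\]
\end{proposition}

\begin{proof}
Let $I$ be the set of times $\ell\in(s,t]$ with $i_\ell,j_\ell\in A$, let $I^c=(s,t]\setminus I$ and $N=|I|$. The steps after time $s$ are independent of $(\mathcal G_s,X_s)$. So given $\mathcal G_s$ and $I$ the following are independent: $X_s|_A$, whose law is $\mathcal L(X_s|_A\mid\mathcal G_s)$; the permutation $Z$; the \emph{inside} steps $\ell\in I$, independent and uniform on $A^2$; the \emph{outside} steps $\ell\in I^c$, independent and uniform on $[n]^2\setminus A^2$.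

An outside step may have one endpoint in $A$, so it need not commute with the inside steps. We move the inside steps to the left at the price of conjugating the outside ones. Let $W$ be the ordered product of the $\tau_\ell$ with $\ell\in I$, and for $\ell\in I^c$ let $w_\ell\in\mathfrak S_A$ be the ordered product of the $\tau_{\ell'}$ with $\ell'\in I$, $\ell'>\ell$. Applying $gw=w(w^{-1}gw)$ to the outside steps, from the last to the first, and using that $W$ commutes with $X_s|_{A^c}$, we obtain
\[
X_t=(X_s|_A\,W)\ X_s|_{A^c}\prod_{\ell\in I^c}\tilde\tau_\ell,\qquad X_t^\circ=(ZW)\ X_s|_{A^c}\prod_{\ell\in I^c}\tilde\tau_\ell,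
\]
where the products are ordered and $\tilde\tau_\ell=w_\ell^{-1}\tau_\ell w_\ell$ is the permutation of the step $\tilde\eta_\ell=(w_\ell^{-1}i_\ell,w_\ell^{-1}j_\ell)$. The conjugation costs nothing, for two reasons. First, $w_\ell^{-1}$ maps $[n]^2\setminus A^2$ bijectively to itself, so given $\mathcal G_s$, $I$, $X_s|_A$, $Z$ and the inside steps, the steps $\tilde\eta=(\tilde\eta_\ell)_{\ell\in I^c}$ are again independent and uniform on $[n]^2\setminus A^2$. Thus given $(\mathcal G_s,I)$ the sequence $\tilde\eta$ is independent of $X_s|_AW$ and of $ZW$. Second, $A$ is a block of $\Pi_s$, so dropping the inside steps and moving endpoints within $A$ does not change $\Pi_t$; hence $\Pi_t$ and $C_t$ are functions of $\mathcal G_s$ and $\tilde\eta$. There is therefore one function $\Psi$ with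
\[
(C_t,X_t|_{C_t})=\Psi(\mathcal G_s,X_s|_AW,\tilde\eta),\qquad(C_t,X^\circ_t|_{C_t})=\Psi(\mathcal G_s,ZW,\tilde\eta).
\]
Given $(\mathcal G_s,I)$, the law of $W$ is $P_A^{*N}$ and $ZW$ is uniform on $\mathfrak S_A$. As $H$ is determined by $\mathcal G_s$, (T2) and (T4) bound the left side of the proposition by
\begin{equation}\label{eq:refresh}
\mathbb E\big[\|\mathcal L(X_s|_A\mid\mathcal G_s)*P_A^{*N}-U_A\|;H\big].
\end{equation}

To apply Proposition~\ref{prop:fourier} we need $\mathcal L(X_s|_A\mid\mathcal G_s)$ to be invariant under conjugation by $\mathfrak S_A$. Fix a value $g$ of $\mathcal G_s$, with largest block $A_0$, and $\varphi\in\mathfrak S_{A_0}$. Replacing each step $(i_\ell,j_\ell)$, $\ell\le s$, by $(\varphi i_\ell,\varphi j_\ell)$ preserves the law of the steps and replaces $X_s$ by $\varphi X_s\varphi^{-1}$. It maps the event $\{\mathcal G_s=g\}$ to itself, since $\varphi$ maps every block of the partition to itself and fixes $A_0^c$ pointwise. This gives the invariance. So $\mathcal L(X_s|_A\mid\mathcal G_s)$ is a mixture of uniform measures on conjugacy classes, and by (T4), Proposition~\ref{prop:fourier} (note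 $a\ge2$ on $H$) and Lemma~\ref{lem:short}, the quantity \eqref{eq:refresh} is at most $\frac{4s}{nK}+51K^{3/2}\,\mathbb E[e^{-N/a};H]$. Given $\mathcal G_s$, $N$ is $\operatorname{Bin}(t-s,a^2/n^2)$. Using $1-e^{-1/a}\ge\frac1{2a}$ and $a\ge2n/3$, on $H$
\[
\mathbb E[e^{-N/a}\mid\mathcal G_s]=\Big(1-\frac{a^2}{n^2}(1-e^{-1/a})\Big)^{t-s}\le e^{-(t-s)a/(2n^2)}\le e^{-(t-s)/(3n)}.\qedhere
\]
\end{proof}

\subsection{Attaching small components}\label{sec:attach}

The refreshed walk is exactly uniform on $C_s$ at time $s$. Steps inside the giant component or outside it keep it uniform; only the steps that attach a new component do not.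

\begin{lemma}\label{lem:attach}
Let $V$ be uniform on $\mathfrak S_{C}$, let $\zeta$ be a $k$-cycle on a $k$-set $D$ disjoint from $C$, and let $x\in C$, $y\in D$. The law of the type of $V'=V\zeta\,(x\,y)$ is within distance $\frac k{|C|+k}$ of the law of the type of a uniform permutation of $|C|+k$ points.
\end{lemma}

\begin{proof}
Recall that in a uniform permutation of $b$ points the cycle through a given point has length uniform on $\{1,\dots,b\}$ and, given this cycle, the other points carry a uniform permutation. Let $b=|C|$ and let $L$ be the length of the cycle of $V$ through $x$. The step merges this cycle with $\zeta$, so the type of $V'$ consists of a part $L+k$, uniform on $\{k+1,\dots,k+b\}$, and the type of a uniform permutation of $b-L$ points. This is the law of the type of a uniform permutation of $b+k$ points conditioned on the cycle through a given point having length greater than $k$, an event of probability $\frac b{b+k}$. Apply (T5) and (T2).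
\end{proof}

\begin{remark}
For $k=1$ the lemma shows the deficit of Section~\ref{sec:heuristic} at work: the new point $y$ is never fixed and $x$ was fixed with probability $1/|C|$, so $V'$ has $1-1/|C|$ fixed points on average. These losses are negligible only when the number of vertices still to be attached is small compared with $|C|$. The hypothesis that $D$ carries a single cycle cannot be dropped: if $D=\{y,y'\}$ carries the identity, as happens after two equal steps, then $y'$ is fixed by $V'$, while a uniform permutation of many points has no fixed point with probability about $e^{-1}$.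
\end{remark}

\begin{proposition}\label{prop:attach}
$\displaystyle\mathbb P(H)\,\big\|\mathcal L(C_t,X^\circ_t|_{C_t}\mid H)-\mathcal L(C_t,\sigma\mid H)\big\|\le\Big(33+\frac{2es}n\Big)\varepsilon$.
\end{proposition}

\begin{proof}
We work conditionally on $H$; the steps after time $s$ remain independent and uniform. For $\ell\ge s$ the component containing $A$ has at least $2n/3$ vertices, so it is $C_\ell$, there are no ties, and $C_\ell\subseteq C_{\ell+1}$. Moreover $X_\ell^\circ=Z(X_s|_A)^{-1}X_\ell$ and the factor $Z(X_s|_A)^{-1}$ fixes $C_\ell^c\subseteq A^c$ pointwise, so $X^\circ_\ell=X_\ell$ on $C_\ell^c$.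

Let $V_\ell$ be uniform on $\mathfrak S_{C_\ell}$ conditionally on all the steps, and let
\[
\Delta_\ell=\big\|\mathcal L(\mathcal G_\ell,X_\ell^\circ|_{C_\ell}\mid H)-\mathcal L(\mathcal G_\ell,V_\ell\mid H)\big\| .
\]
Then $\Delta_s=0$, and $\Delta_t$ bounds the distance in the proposition by (T2). We carry all of $\mathcal G_\ell$, and not only $C_\ell$, because this makes the pair Markovian: $(\mathcal G_{\ell+1},X^\circ_{\ell+1}|_{C_{\ell+1}})$ is a function of $(\mathcal G_\ell,X^\circ_\ell|_{C_\ell})$ and the independent step $\eta=(i_{\ell+1},j_{\ell+1})$, and $\mathcal G_{\ell+1}$ is a function of $\mathcal G_\ell$ and $\eta$ alone. Applying the same function to $(\mathcal G_\ell,V_\ell)$ gives $(\mathcal G_{\ell+1},V')$, where $V'$ is the restriction of $V_\ell\,X_\ell|_{C_\ell^c}\,\tau_{\ell+1}$ to $C_{\ell+1}$. By (T2), the triangle inequality and (T3),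
\begin{equation}\label{eq:recursion}
\Delta_{\ell+1}\le\Delta_\ell+\mathbb E\big[\|\mathcal L(V'\mid\mathcal G_{\ell+1},H)-U_{C_{\ell+1}}\|\ \big|\ H\big].
\end{equation}

Lemma~\ref{lem:attach} speaks of types only, and a symmetry bridges the gap. Relabeling all steps by $\varphi\in\mathfrak S_n$ preserves their law and the event $H$; on $H$, where no tie has to be broken, it transports $\mathcal G_\ell$ by $\varphi$. So the joint law of $(\mathcal G_\ell,V_\ell,\eta)$ given $H$, and with it that of $(\mathcal G_{\ell+1},V')$, is invariant under relabeling. A value of $\mathcal G_{\ell+1}$ with largest block $C$ is fixed by every $\varphi\in\mathfrak S_C$, so $\mathcal L(V'\mid\mathcal G_{\ell+1},H)$ is invariant under conjugation. By (T6) the distance in \eqref{eq:recursion} is a distance between laws of types, and by (T4) we may bound it after conditioning further on $(\mathcal G_\ell,\eta)$, which determines $\mathcal G_{\ell+1}$ and leaves $V_\ell$ uniform on $\mathfrak S_{C_\ell}$. Call the resulting distance, a function of $(\mathcal G_\ell,\eta)$, the \emph{cost} of step $\ell+1$. There are three cases.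
\begin{itemize}
\item Both endpoints lie in $C_\ell$. Then $V'=V_\ell\tau_{\ell+1}$ is uniform on $\mathfrak S_{C_{\ell+1}}$ and the cost is $0$.
\item Both endpoints lie in $C_\ell^c$. Then $C_{\ell+1}=C_\ell$, $V'=V_\ell$, and the cost is $0$.
\item One endpoint $x$ lies in $C_\ell$ and the other, $y$, in another component $D$. Then $C_{\ell+1}=C_\ell\cup D$ and $V'=V_\ell\,X_\ell|_D\,(x\,y)$. If $X_\ell|_D$ is a single cycle, the cost is at most $|D|/a$ by Lemma~\ref{lem:attach}. Otherwise it is at most $1$, and $D$ is not a tree by Lemma~\ref{lem:tree}.
\end{itemize}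
Iterating \eqref{eq:recursion}, $\mathbb P(H)\Delta_t$ is at most the expected total cost on $H$. The sets $D$ attached during $(s,t]$ are disjoint subsets of $A^c$, so the terms $|D|/a$ add up to at most $(n-a)/a$. Each $D$ has at most $n/3$ vertices, so all components it was built from are small. Joining two trees by one step gives a tree. Hence a set $D$ that is not a tree contains a small component of $G_s$ that is not a tree, or contains a step counted by $L_2$; as the sets $D$ are disjoint, at most $L_1+L_2$ of them are not trees. By Lemma~\ref{lem:small},
\[
\mathbb P(H)\Delta_t\le\mathbb E\Big[\frac{n-a}a;H\Big]+\mathbb EL_1+\mathbb EL_2\le\Big(33+\frac{2es}n\Big)\varepsilon.\qedhere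
\]
\end{proof}

\subsection{Choice of $K$}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Split both laws according to $H$ by (T4), and add $\mathbb P(H^c)\le18\varepsilon$ to the bounds of Propositions~\ref{prop:refresh} and~\ref{prop:attach}:
\[
D_n(t)\le\Big(51+\frac{2es}n\Big)e^{-s/(2n)}+\frac{4s}{nK}+51K^{3/2}e^{-(t-s)/(3n)} .
\]
We have $\frac{t-1}2\le s\le\frac t2\le t-s$. The last two terms are at most $2u/K$ and $51K^{3/2}e^{-u/6}$, and $K=e^{u/15}$ balances them, since $\frac16-\frac1{10}=\frac1{15}$. In the first term, $u\ge24$ and $n\ge3$ give $e^{-s/(2n)}\le e^{1/12}e^{-11u/60}e^{-u/15}\le e^{-4}e^{-u/15}\le\frac1{50}e^{-u/15}$. Altogether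
\[
D_n(t)\le\Big(\frac{51+3u}{50}+2u+51\Big)e^{-u/15}\le60(1+u)e^{-u/15}.
\]
This bound tends to $0$ when $t/n\to\infty$, and Lemma~\ref{lem:necessity} gives the converse.
\end{proof}

\begin{thebibliography}{9}

\bibitem{ER}
Erd\H{o}s and R\'enyi, 1960.

\bibitem{JS}
Vishesh Jain and Mehtaab Sawhney, \emph{Hitting time mixing for the random transposition walk}, arXiv:2410.23944 (2024).

\bibitem{JLR}
Janson, \L uczak and Ruci\'nski, \emph{Random Graphs}.

\end{thebibliography}
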